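\title{Free abelian subgroups of cactus groups and the non-hyperbolicity of $J_5$}

\begin{abstract}
The cactus group $J_n$ is generated by involutions $s_{p,q}$ that lift the reversals of intervals in the symmetric group $S_n$, and the pure cactus group $PJ_n$ is the kernel of $J_n\to S_n$. We exhibit a subgroup isomorphic to $\mathbb{Z}^2$ in $PJ_5$, so that neither $J_5$ nor $PJ_5$ is hyperbolic. More generally, the maximal rank of a free abelian subgroup of $J_n$, and of $PJ_n$, is $\lfloor (n-1)/2\rfloor$. The commuting elements come from nested intervals rather than disjoint ones. The upper bound follows from an embedding of $PJ_n$ in a right-angled Coxeter group, the Flat Torus Theorem, and a count of crossing pairs of subsets.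
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $n\ge 2$ and write $[p,q]=\{p,p+1,\dots,q\}$. The \emph{cactus group} $J_n$ has generators $s_{p,q}$ for $1\le p<q\le n$ and relations
\begin{itemize}
\item[(C1)] $s_{p,q}^2=e$;
\item[(C2)] $s_{p,q}\,s_{p',q'}=s_{p',q'}\,s_{p,q}$ if $[p,q]\cap[p',q']=\emptyset$;
\item[(C3)] $s_{p,q}\,s_{p',q'}=s_{p+q-q',\,p+q-p'}\,s_{p,q}$ if $[p',q']\subseteq[p,q]$.
\end{itemize}
Let $w_{p,q}\in S_n$ be the permutation that reverses $[p,q]$, that is, sends $i\in[p,q]$ to $p+q-i$, and fixes all other points. The assignment $s_{p,q}\mapsto w_{p,q}$ defines a surjection $J_n\to S_n$. Its kernel is the \emph{pure cactus group} $PJ_n$, a subgroup of index $n!$.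

Place $n$ objects in a row and read $s_{p,q}$ as the instruction ``reverse the objects in positions $p,\dots,q$''. The relations identify two sequences of instructions only for the plainest reasons: a reversal undoes itself, and two reversals of disjoint or nested blocks can be carried out in either order. Nothing is imposed on blocks that overlap without being nested. The image in $S_n$ is the final order of the row, and $PJ_n$ measures what the group remembers beyond that order.

A finitely generated group is \emph{hyperbolic} (in the sense of Gromov) if there is a $\delta\ge0$ such that each side of every geodesic triangle in its Cayley graph lies in the $\delta$-neighborhood of the union of the other two sides. We use two standard facts.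
\begin{itemize}
\item[(F1)] Hyperbolicity is invariant under quasi-isometry. In particular, a finitely generated group is hyperbolic if and only if a given subgroup of finite index is.
\item[(F2)] A hyperbolic group has no subgroup isomorphic to $\mathbb{Z}^2$ \cite[Cor.~III.$\Gamma$.3.10]{BH}.
\end{itemize}

The following is known. The group $J_2$ is $\mathbb{Z}/2\mathbb{Z}$, the group $J_3$ is virtually infinite dihedral, and $J_4$ is virtually a hyperbolic surface group, so these three groups are hyperbolic; and $J_n$ is not hyperbolic for $n\ge6$. This leaves one case, and the question, posed in \cite{HI}, is whether $J_5$ and $PJ_5$ are hyperbolic.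

The presentation suggests a guess. The visible source of commuting elements is (C2): words supported on disjoint intervals commute. An interval with three points supports an element of infinite order, and two such intervals fit side by side in $[1,6]$, which gives $\mathbb{Z}^2$ in $J_6$ (Example~\ref{ex:six}). In $[1,5]$, one of any two disjoint intervals has at most two points and supports at most one generator, an involution. Counting disjoint triples, one would expect free abelian subgroups of rank at most $\lfloor n/3\rfloor$, hence no $\mathbb{Z}^2$ in $J_5$. The guess is wrong, because (C3) is a second source of commuting elements.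

\begin{theorem}\label{thm:five}
Let
\[
\beta_1=s_{1,2}\,s_{1,3}\,s_{1,2}\,s_{2,3},\qquad \beta_3=s_{1,4}\,s_{1,5}\,s_{1,4}\,s_{1,3}\,s_{4,5}.
\]
Then $\beta_1,\beta_3\in PJ_5$ and $\langle\beta_1,\beta_3\rangle\cong\mathbb{Z}^2$. Consequently $J_5$ and $PJ_5$ are not hyperbolic.
\end{theorem}

\begin{theorem}\label{thm:rank}
For all $n\ge2$, the maximal rank of a free abelian subgroup of $J_n$, and equally of $PJ_n$, is exactly $\lfloor (n-1)/2\rfloor$. Moreover, given the known results for $n\le4$ recalled above,
\[
J_n\text{ is hyperbolic}\iff PJ_n\text{ is hyperbolic}\iff n\le4 .
\]
\end{theorem}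

Thus $\mathbb{Z}^2$ is the largest free abelian group in $J_5$, and $n=5$ is the first degree at which hyperbolicity fails.

Sections~\ref{sec:rows} and~\ref{sec:labels} prove Theorem~\ref{thm:five} by hand: the first explains where $\beta_3$ comes from and why it commutes with $\beta_1$, and the second builds a homomorphism $\Phi$ from $PJ_n$ to a right-angled Coxeter group $D_n$ that shows the two elements to be independent. Section~\ref{sec:lower} iterates the construction. The upper bound in Theorem~\ref{thm:rank} takes three steps: $\Phi$ is injective (Section~\ref{sec:inj}); a copy of $\mathbb{Z}^k$ in a right-angled Coxeter group forces $k$ mutually commuting pairs of non-commuting generators (Section~\ref{sec:flats}); and in $D_n$ such a configuration needs $2k+1$ points (Section~\ref{sec:count}).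

\section{Rows of objects: from three to five}\label{sec:rows}

From now on an \emph{interval} is a set $I=[p,q]\subseteq[1,n]$ with $p<q$, and we write $s_I=s_{p,q}$ and $w_I=w_{p,q}$. If $K\subseteq I$ are intervals, then $w_I(K)$ is the interval that appears in (C3), so (C3) reads $s_Is_K=s_{w_I(K)}s_I$, or, by (C1),
\begin{equation}\label{eq:conj}
s_I\,s_K\,s_I=s_{w_I(K)}\qquad (K\subseteq I).
\end{equation}
By (C1), every element of $J_n$ is represented by a word $s_{I_1}\cdots s_{I_l}$ without inverses.

Permutations are composed from right to left. For a word $s_{I_1}\cdots s_{I_l}$ put $\rho_0=\mathrm{id}$ and $\rho_j=w_{I_1}\cdots w_{I_j}$, and write $\rho_j$ as the \emph{row} $\rho_j(1)\,\rho_j(2)\cdots\rho_j(n)$, which lists the objects standing in positions $1,\dots,n$. Since $\rho_j=\rho_{j-1}w_{I_j}$, row $j$ arises from row $j-1$ by reversing the entries in the positions $I_j$; so the word is executed from left to right. It represents an element of $PJ_n$ exactly when the last row is $1\,2\cdots n$. The $j$th \emph{label} of the word is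
\[
A_j=\rho_{j-1}(I_j),
\]
the set of objects reversed at step $j$. For instance, the two sides $s_Is_K$ and $s_{w_I(K)}s_I$ of (C3) have labels $I,\,w_I(K)$ and $w_I(K),\,I$: they reverse the same two sets of objects, in opposite order.

\begin{example}[three objects]\label{ex:three}
Put $a=s_{1,2}$, $b=s_{1,3}$, $c=s_{2,3}$. The nontrivial relations of $J_3$ are $a^2=b^2=c^2=e$, $ba=cb$ and $bc=ab$. The relation $ba=cb$ says that $c=bab$, and then $c^2=e$ and $bc=ab$ follow from $a^2=b^2=e$. Hence $J_3=\langle a,b\mid a^2,b^2\rangle$ is the infinite dihedral group, whose elements are the $(ab)^j$ and the $(ab)^ja$. In $S_3$ the elements $(ab)^ja$ become odd permutations and $ab$ becomes a $3$-cycle, so $PJ_3$ is infinite cyclic, generated by $(ab)^3=aba\cdot bab=abac=\beta_1$. The rows of $\beta_1$, with the labels written under the arrows, are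
\[
123\xrightarrow[12]{s_{1,2}}213\xrightarrow[123]{s_{1,3}}312\xrightarrow[13]{s_{1,2}}132\xrightarrow[23]{s_{2,3}}123 .
\]
Here and below, $12$ stands for $\{1,2\}$, and so on.
\end{example}

In $J_5$ we want an element of infinite order that commutes with $\beta_1$. The two objects $4,5$ are too few to support one by themselves. The idea is to use the block $123$, on which $\beta_1$ acts, as the missing third object. Glue $1,2,3$ together and execute the pattern of $\beta_1$ on the three objects $123$, $4$, $5$. Every reversal then either contains the whole block or misses it, so by (C2) and (C3) a reversal inside the block can be postponed past each step. One correction is needed. The pattern of $\beta_1$ reverses its first object three times, which is invisible for a point but leaves the block as $321$. An extra letter $s_{1,3}$ repairs this, and the result is $\beta_3$: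
\begin{equation}\label{eq:rows3}
12345\xrightarrow[1234]{s_{1,4}}43215\xrightarrow[12345]{s_{1,5}}51234\xrightarrow[1235]{s_{1,4}}32154\xrightarrow[123]{s_{1,3}}12354\xrightarrow[45]{s_{4,5}}12345 .
\end{equation}
In particular $\beta_3\in PJ_5$, and $\beta_1\in PJ_5$ by the rows in Example~\ref{ex:three}, with $4$ and $5$ at rest.

To verify that the two elements commute, compute $\beta_3s_K\beta_3^{-1}$ for $K\subseteq[1,3]$ by conjugating with the letters of $\beta_3$ from last to first. The first step uses (C2). Each later step uses \eqref{eq:conj}, which applies because the current interval lies in the conjugating one.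
\[
\begin{array}{c|ccccc}
K & s_{4,5} & s_{1,3} & s_{1,4} & s_{1,5} & s_{1,4}\\ \hline
{[1,2]} & [1,2] & [2,3] & [2,3] & [3,4] & [1,2]\\
{[1,3]} & [1,3] & [1,3] & [2,4] & [2,4] & [1,3]\\
{[2,3]} & [2,3] & [1,2] & [3,4] & [2,3] & [2,3]
\end{array}
\]
The last column equals the first, so $\beta_3$ commutes with $s_{1,2}$, $s_{1,3}$, $s_{2,3}$, and hence with $\beta_1$.

It remains to show that $\beta_1^i\beta_3^j\ne e$ unless $i=j=0$. The map to $S_5$ kills both elements, so a finer invariant is needed. The labels provide one.

\section{Labels and a right-angled Coxeter group}\label{sec:labels}

The relations of $J_n$ change the intervals in a word, but they only permute or cancel its labels. So the sequence of labels should define an element of a group in which these permutations and cancellations are the defining relations.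

Let $\Gamma$ be a finite simple graph with vertex set $V$. The \emph{right-angled Coxeter group} $W_\Gamma$ has generating set $V$ and relations $v^2=1$ for $v\in V$ and $uv=vu$ for adjacent $u,v$. Non-adjacent generators are as far from commuting as possible.

\begin{lemma}\label{lem:proj}
Let $u\neq v$ be non-adjacent vertices of $\Gamma$. There is a homomorphism $\pi_{u,v}$ from $W_\Gamma$ to the isometry group of $\mathbb{R}$ that sends $u$ to $x\mapsto -x$, sends $v$ to $x\mapsto 1-x$, and sends all other generators to the identity. The element $\pi_{u,v}(uv)$ is the translation $x\mapsto x-1$, of infinite order.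
\end{lemma}

\begin{proof}
The images of the generators square to the identity. A commutation relation involves two adjacent vertices, so at most one of $u,v$, and it holds because the other letter goes to the identity. Finally $-(1-x)=x-1$.
\end{proof}

Two subsets $A,B$ of a set \emph{cross} if $A\cap B$, $A\setminus B$ and $B\setminus A$ are all nonempty. Otherwise they are \emph{compatible}: disjoint or nested. Let $D_n$ be the right-angled Coxeter group with a generator $\tau_A$ for each $A\subseteq[1,n]$ with $|A|\ge2$, where $\tau_A$ and $\tau_B$ are adjacent if $A\ne B$ are compatible. For crossing $A,B$ we write $\pi_{A,B}$ for the homomorphism of Lemma~\ref{lem:proj}. Permutations preserve compatibility, so $S_n$ acts on $D_n$ by permuting generators, and we form $D_n\rtimes S_n$, in which $\sigma\tau_A\sigma^{-1}=\tau_{\sigma(A)}$. The homomorphism $J_n\to D_n\rtimes S_n$ below is due to Mostovoy; we prove all that we need about it. Everything rests on the following dictionary between relations and labels.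

\begin{lemma}\label{lem:moves}
Consider a word with labels $A_1,\dots,A_l$ whose letters in places $j$ and $j+1$ are $s_I$ and $s_K$.
\begin{enumerate}
\item[(1)] The sets $A_j,A_{j+1}$ are equal (compatible, crossing) if and only if $I,K$ are equal (compatible, crossing).
\item[(2)] If $I,K$ are compatible, one of the following identities holds in $J_n$:
\[
\begin{array}{lll}
\text{\rm (a)} & s_Is_K=e & \text{if } I=K,\\
\text{\rm (b)} & s_Is_K=s_Ks_I & \text{if } I\cap K=\emptyset,\\
\text{\rm (c)} & s_Is_K=s_{w_I(K)}s_I & \text{if } K\subsetneq I,\\
\text{\rm (d)} & s_Is_K=s_Ks_{w_K(I)} & \text{if } I\subsetneq K.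
\end{array}
\]
Replacing $s_Is_K$ by the right-hand side does not change the last row. It deletes the labels $A_j=A_{j+1}$ in case {\rm (a)}, exchanges $A_j$ and $A_{j+1}$ in cases {\rm (b)--(d)}, and leaves all other labels as they are.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\rho=\rho_{j-1}$. Since $w_I(I)=I$, we have $A_j=\rho(I)=\rho w_I(I)$ and $A_{j+1}=\rho w_I(K)$. These are the images of $I$ and $K$ under one bijection, which gives (1).

Identities (a)--(c) are (C1)--(C3), and (d) is (C3) for the inclusion $w_K(I)\subseteq K$, read from right to left. In each case the two sides give the same permutation. For (a), $w_I^2=\mathrm{id}$; for (b), the supports are disjoint. For (c), the conjugate $w_Iw_Kw_I$ fixes every point outside $w_I(K)$, and on $w_I(K)$ it is a composite $w_I(K)\to K\to K\to w_I(K)$ of three order-reversing bijections, so it equals $w_{w_I(K)}$; case (d) is the same with $I$ and $K$ exchanged. Hence all later rows and labels are unchanged, and the earlier ones are not affected. The two new labels are as follows.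
\begin{itemize}
\item[(b)] $\rho(K)=\rho w_I(K)=A_{j+1}$ and $\rho w_K(I)=\rho(I)=A_j$, because $w_I$ fixes $K$ and $w_K$ fixes $I$ pointwise.
\item[(c)] $\rho w_I(K)=A_{j+1}$ and $\rho w_{w_I(K)}(I)=\rho(I)=A_j$, because $w_I(K)\subseteq I$.
\item[(d)] $\rho(K)=\rho w_I(K)=A_{j+1}$, because $I\subseteq K$, and $\rho w_Kw_K(I)=\rho(I)=A_j$. \qedhere
\end{itemize}
\end{proof}

\begin{proposition}\label{prop:phi}
The assignment $s_I\mapsto\tau_Iw_I$ defines a homomorphism $\Phi\colon J_n\to D_n\rtimes S_n$. For a word with labels $A_1,\dots,A_l$ and last row $\rho_l$,
\begin{equation}\label{eq:phi}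
\Phi(s_{I_1}\cdots s_{I_l})=\tau_{A_1}\cdots\tau_{A_l}\,\rho_l .
\end{equation}
In particular $\Phi$ restricts to a homomorphism $PJ_n\to D_n$.
\end{proposition}

\begin{proof}
In the product $\tau_{I_1}w_{I_1}\cdots\tau_{I_l}w_{I_l}$ move all permutations to the right using $\rho_{j-1}\tau_{I_j}=\tau_{A_j}\rho_{j-1}$; the result is the right-hand side of \eqref{eq:phi}. The defining relations of $J_n$ are the identities (a)--(c) of Lemma~\ref{lem:moves}, apart from (C3) with $K=I$, whose two sides are the same word. By that lemma, the two sides of each have the same last row, and their labels differ by deleting two equal sets or exchanging two compatible sets. Neither changes the product in $D_n$.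
\end{proof}

Independence of commuting elements will always be proved in the following way.

\begin{lemma}\label{lem:indep}
Let $g_1,\dots,g_k$ be pairwise commuting elements of a group $G$. Suppose that for each $i$ there is a homomorphism $\varphi_i$ from $G$ to some group such that $\varphi_i(g_i)$ has infinite order and $\varphi_i(g_j)=1$ for $j<i$. Then $\langle g_1,\dots,g_k\rangle\cong\mathbb{Z}^k$.
\end{lemma}

\begin{proof}
The map $(a_1,\dots,a_k)\mapsto g_1^{a_1}\cdots g_k^{a_k}$ is a homomorphism from $\mathbb{Z}^k$ onto $\langle g_1,\dots,g_k\rangle$. If $i$ is the largest index with $a_i\neq0$, then $\varphi_i$ sends the image of $(a_1,\dots,a_k)$ to $\varphi_i(g_i)^{a_i}\neq1$.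
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:five}]
By Section~\ref{sec:rows}, $\beta_1$ and $\beta_3$ are commuting elements of $PJ_5$. Reading the labels in Example~\ref{ex:three} and in \eqref{eq:rows3}, we get
\[
\Phi(\beta_1)=\tau_{12}\tau_{123}\tau_{13}\tau_{23},\qquad \Phi(\beta_3)=\tau_{1234}\tau_{12345}\tau_{1235}\tau_{123}\tau_{45}.
\]
The sets $12$ and $23$ cross, and $\pi_{12,23}\Phi(\beta_1)=\pi_{12,23}(\tau_{12}\tau_{23})$ has infinite order. The sets $1234$ and $45$ cross, $\pi_{1234,45}\Phi(\beta_3)=\pi_{1234,45}(\tau_{1234}\tau_{45})$ has infinite order, and $\pi_{1234,45}\Phi(\beta_1)$ is trivial. Lemma~\ref{lem:indep} gives $\langle\beta_1,\beta_3\rangle\cong\mathbb{Z}^2$. This subgroup lies in $PJ_5\le J_5$, so neither group is hyperbolic, by (F2).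
\end{proof}

\begin{example}[disjoint supports]\label{ex:six}
In $J_6$, the elements $\beta_1$ and $\beta'=s_{4,5}s_{4,6}s_{4,5}s_{5,6}$ are pure and commute by (C2). The labels of $\beta'$ are $45,456,46,56$. Lemma~\ref{lem:indep} with $\pi_{12,23}\Phi$ and $\pi_{45,56}\Phi$ gives $\langle\beta_1,\beta'\rangle\cong\mathbb{Z}^2$. This uses six points where Theorem~\ref{thm:five} uses five.
\end{example}

\section{Nested commuting elements}\label{sec:lower}

The step from three objects to five can be repeated: glue the first $m$ objects into a block and add two more. For $m\ge1$ and $n\ge m+2$, with the convention $s_{1,1}=e$, define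
\[
\beta_m=s_{1,m+1}\,s_{1,m+2}\,s_{1,m+1}\,s_{1,m}\,s_{m+1,m+2}\in J_n .
\]
For $m=1,3$ these are the elements of Theorem~\ref{thm:five}.

\begin{lemma}\label{lem:commute}
The element $\beta_m$ commutes with every $s_{p,q}$ such that $[p,q]\subseteq[1,m]$.
\end{lemma}

\begin{proof}
Conjugate $s_{p,q}$ by the letters of $\beta_m$ from last to first. The letter $s_{m+1,m+2}$ has no effect, by (C2). The remaining four act on the interval, by \eqref{eq:conj}, as
\begin{multline*}
[p,q]\xrightarrow{s_{1,m}}[m+1-q,\,m+1-p]\xrightarrow{s_{1,m+1}}[p+1,\,q+1]\\
\xrightarrow{s_{1,m+2}}[m+2-q,\,m+2-p]\xrightarrow{s_{1,m+1}}[p,q].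
\end{multline*}
Formula \eqref{eq:conj} applies at each step: the first two intervals lie in $[1,m]$ and the next two lie in $[2,m+1]$.
\end{proof}

\begin{lemma}\label{lem:image}
We have $\beta_m\in PJ_n$ and
\[
\Phi(\beta_m)=\tau_{[1,m+1]}\;\tau_{[1,m+2]}\;\tau_{[1,m]\cup\{m+2\}}\;\tau_{[1,m]}\;\tau_{\{m+1,m+2\}},
\]
where $\tau_{[1,m]}$ is omitted if $m=1$.
\end{lemma}

\begin{proof}
Let $B$ be the string $1\,2\cdots m$, let $\overline{B}$ be its reverse, and put $x=m+1$, $y=m+2$. In the first $m+2$ positions the rows are
\[
B\,x\,y\xrightarrow{s_{1,m+1}}x\,\overline{B}\,y\xrightarrow{s_{1,m+2}}y\,B\,x\xrightarrow{s_{1,m+1}}\overline{B}\,y\,x\xrightarrow{s_{1,m}}B\,y\,x\xrightarrow{s_{m+1,m+2}}B\,x\,y ,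
\]
and the other positions are at rest. The last row is the identity, and the sets of objects reversed at the five steps are those in the statement. Apply \eqref{eq:phi}.
\end{proof}

\begin{proposition}\label{prop:lower}
Let $k\ge1$ and $n\ge 2k+1$. Then $\beta_1,\beta_3,\dots,\beta_{2k-1}$ generate a subgroup of $PJ_n$ isomorphic to $\mathbb{Z}^k$.
\end{proposition}

\begin{proof}
Let $m'<m$ be odd, so that $m'+2\le m$. Then $\beta_{m'}$ is a word in generators $s_{p,q}$ with $[p,q]\subseteq[1,m]$, and it commutes with $\beta_m$ by Lemma~\ref{lem:commute}.

The sets $A=[1,m+1]$ and $B=\{m+1,m+2\}$ cross: $m+1$ lies in both, $1$ only in $A$, and $m+2$ only in $B$. Let $\varphi_m=\pi_{A,B}\Phi$ on $PJ_n$. The other labels of $\beta_m$ in Lemma~\ref{lem:image} differ from $A$ and $B$, since $[1,m+2]$ properly contains both, while $[1,m]\cup\{m+2\}$ and $[1,m]$ do not contain $m+1$. So $\varphi_m(\beta_m)=\pi_{A,B}(\tau_A\tau_B)$ has infinite order. All labels of $\beta_{m'}$ lie in $[1,m'+2]\subseteq[1,m]$, so they do not contain $m+1$ either, and $\varphi_m(\beta_{m'})$ is trivial. Lemma~\ref{lem:indep} applies.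
\end{proof}

\begin{remark}
The gap $m-m'\ge2$ is needed. In $J_4$ we have $\Phi(\beta_2)=\tau_{123}\tau_{1234}\tau_{124}\tau_{12}\tau_{34}$, so $\pi_{123,34}\Phi$ sends $\beta_2$ to the translation $x\mapsto x-1$ and $\beta_1$ to the reflection $x\mapsto-x$. Hence $\beta_1$ and $\beta_2$ do not commute.
\end{remark}

\section{The labels determine the element}\label{sec:inj}

For the upper bound on the rank we want to replace $PJ_n$ by $D_n$, which acts on a space of nonpositive curvature with explicit combinatorics. This requires $\Phi$ to be injective. Given a word whose labels multiply to $1$ in $D_n$, the plan is to imitate in $J_n$ a reduction of the label word to the empty word. The difficulty is that a general reduction may insert a pair $\tau_A\tau_A$, and an insertion cannot be imitated unless the objects in $A$ occupy consecutive positions at that moment; at the start of a word, for example, $\tau_{13}\tau_{13}$ is not a pair of labels. Tits' solution of the word problem for Coxeter groups removes the difficulty. In the right-angled case it gives the following \cite[Thm.~3.4.2]{Davis}: \emph{a word in $V$ that represents the identity of $W_\Gamma$ can be transformed into the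 empty word by a finite sequence of moves of two kinds, {\rm (i)} replacing a subword $uv$ by $vu$ for adjacent $u,v$, and {\rm (ii)} deleting a subword $vv$.} No insertions occur.

\begin{proposition}\label{prop:inj}
If the labels of a word $s_{I_1}\cdots s_{I_l}$ satisfy $\tau_{A_1}\cdots\tau_{A_l}=1$ in $D_n$, then the word represents $e$ in $J_n$. In particular $\Phi\colon PJ_n\to D_n$ is injective.
\end{proposition}

\begin{proof}
Fix a sequence of moves that takes $\tau_{A_1}\cdots\tau_{A_l}$ to the empty word, and suppose that the first move acts on places $j,j+1$. Then $A_j$ and $A_{j+1}$ are distinct and compatible (move (i)) or equal (move (ii)). By Lemma~\ref{lem:moves}(1) the same holds for $I_j$ and $I_{j+1}$, and Lemma~\ref{lem:moves}(2) produces a word that represents the same element of $J_n$ and whose label word is the result of the move. By induction on the number of moves we reach a word with no labels, which is the empty word.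
\end{proof}

\section{Flats in right-angled Coxeter groups}\label{sec:flats}

Let $W=W_\Gamma$. A \emph{$k$-configuration} in $\Gamma$ is a list of vertices $u_1,v_1,\dots,u_k,v_k$ such that $u_i\ne v_i$ are non-adjacent for each $i$, and each of $u_i,v_i$ is adjacent to each of $u_j,v_j$ for $i\neq j$. Given one, the elements $u_iv_i$ commute pairwise, and Lemma~\ref{lem:indep} with $\varphi_i=\pi_{u_i,v_i}$ shows that they generate $\mathbb{Z}^k$. We need the converse.

\begin{proposition}\label{prop:flat}
If $W_\Gamma$ has a subgroup isomorphic to $\mathbb{Z}^k$, then $\Gamma$ contains a $k$-configuration.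
\end{proposition}

The subgroup is given by long words with no evident relation to particular generators. Geometry supplies the relation: the subgroup acts on a flat $F\cong\mathbb{E}^k$ in a cube complex, the hyperplanes of the complex cut $F$ along affine hyperplanes, and each hyperplane is marked by a generator. The model is the infinite dihedral group $\langle u,v\rangle$. There the complex is a line whose edges are marked alternately by $u$ and $v$, the hyperplanes are the midpoints of edges, and between two hyperplanes marked $v$ there is one marked $u$. We find this picture in $k$ independent directions of $F$.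

\subsection*{The Davis complex}
For a clique $T\subseteq V$ (a set of pairwise adjacent vertices, possibly empty), the subgroup $W_T$ generated by $T$ is $(\mathbb{Z}/2\mathbb{Z})^{|T|}$, as one sees in the abelianization of $W$. The \emph{Davis complex} $X$ has vertex set $W$ and one unit Euclidean cube of dimension $|T|$ for each coset $aW_T$, with vertex set $aW_T$; the faces of a cube are the cubes of the cosets contained in it. The edges are the pairs $\{a,av\}$ with $a\in W$ and $v\in V$, and $v$ is the \emph{type} of such an edge. The $1$-skeleton is the Cayley graph, with path metric $d_1$. The complex $X$ is locally finite, of finite dimension $\dim X$, and carries the length metric $d$. It is a CAT(0) space \cite{Davis}: geodesic triangles are at least as thin as Euclidean triangles with the same side lengths, and in particular any two points are joined by a unique geodesic. The group $W$ acts on $X$ by left multiplication, preserving types of edges. The action is by isometries, and it is proper and cocompact because it is free and transitive on vertices.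

An isometry $g$ is \emph{semisimple} if $x\mapsto d(x,gx)$ attains its infimum $\lambda$. Every $g\in W$ is semisimple. Indeed, take $x_j$ with $d(x_j,gx_j)\to\lambda$, and $\gamma_j\in W$ with $y_j=\gamma_jx_j$ in a fixed compact set. The conjugates $\gamma_jg\gamma_j^{-1}$ move $y_j$ a bounded distance, so by properness they take finitely many values. Along a subsequence they equal one element $g'=\gamma g\gamma^{-1}$ and $y_j\to y$; then $d(\gamma^{-1}y,g\gamma^{-1}y)=d(y,g'y)=\lambda$. The Flat Torus Theorem \cite[II.7.1]{BH} states that if $G\cong\mathbb{Z}^k$ acts properly by semisimple isometries on a CAT(0) space $X$, then $G$ preserves a subspace $F\subseteq X$ isometric to $\mathbb{E}^k$ and acts on it as a lattice of translations. Straight segments of $F$ are geodesics of $X$.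

\subsection*{Hyperplanes}
Call two edges \emph{parallel} if they are related by the equivalence relation generated by being opposite sides of a square. A \emph{midcube} of a cube $[0,1]^T$ is a subset $\{t_v=\frac12\}$; it meets exactly the edges of the cube in direction $v$. The \emph{hyperplane} $h$ of a parallelism class is the union of all midcubes that meet edges of the class, and these edges are said to be \emph{dual} to $h$. Each edge is dual to exactly one hyperplane. The following facts are standard for CAT(0) cube complexes.
\begin{itemize}
\item[(H1)] A hyperplane $h$ is closed and convex, and $X\setminus h$ has exactly two components, the \emph{sides} of $h$. The endpoints of an edge dual to $h$ lie on different sides.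
\item[(H2)] The union $N(h)$ of the cubes that meet $h$ is convex and isometric to the product $h\times[-\frac12,\frac12]$ with the $\ell^2$ metric, where $h$ corresponds to $h\times\{0\}$, and points of positive and of negative second coordinate lie on different sides of $h$.
\item[(H3)] A shortest edge path contains at most one edge dual to a given hyperplane, and $d_1(a,b)$ is the number of hyperplanes that separate the vertices $a$ and $b$.
\end{itemize}
Opposite sides $\{a,av\}$ and $\{au,auv\}$ of a square have the same type. So each hyperplane has a type, and $gh$ has the type of $h$ for $g\in W$.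

\begin{lemma}\label{lem:types}
\begin{enumerate}
\item[(1)] A hyperplane that meets a cube $C$ is dual to an edge of $C$. Hence at most $\dim X$ hyperplanes meet $C$, and an edge meets only the hyperplane to which it is dual.
\item[(2)] If two distinct hyperplanes meet, their types are adjacent in $\Gamma$, and in particular distinct.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $x\in h$, and let $C_0$ be the smallest cube that contains $x$; it is a face of every cube containing $x$. The point $x$ lies in a midcube $\{t_v=\frac12\}\subseteq h$ of some cube $[0,1]^T$. The smallest face of $[0,1]^T$ that contains $x$ is $C_0$, and it has edges in direction $v$ because $0<t_v(x)<1$. So $h$ is dual to an edge of $C_0$. This proves (1), as edges of $C$ in the same direction are parallel. If $x$ also lies in $h'\neq h$, then $h$ and $h'$ are dual to edges of $C_0$ in different directions, whose types are distinct elements of the clique that defines $C_0$.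
\end{proof}

\subsection*{Traces on a flat}
Let $F\subseteq X$ be a subspace isometric to $\mathbb{E}^k$, $k\ge1$. Say that $h$ \emph{cuts} $F$ if $F$ meets both sides of $h$. Convexity alone would allow the \emph{trace} $h\cap F$ to be, say, a segment or a half-plane; the product structure (H2) rules this out.

\begin{lemma}\label{lem:trace}
If $h$ cuts $F$, then $h\cap F$ is an affine hyperplane of $F$.
\end{lemma}

\begin{proof}
The trace is nonempty because $F$ is connected. Let $x\neq y$ be points of $h\cap F$, and let $\ell\colon\mathbb{R}\to F$ be the line through them, parametrized by arc length. By (H1), the set $\ell^{-1}(h)$ is closed and convex in $\mathbb{R}$, with more than one point. Suppose that it has an endpoint $t_0$. Every cube that contains $\ell(t_0)$ meets $h$, so $N(h)$ is a neighborhood of $\ell(t_0)$. In an $\ell^2$ product, both coordinates of a constant-speed geodesic are constant-speed geodesics, so near $t_0$ the second coordinate of $\ell(t)$ in (H2) is an affine function of $t$. It vanishes on one side of $t_0$, hence on both, and $t_0$ is not an endpoint. Therefore $\ell$ lies in $h$. Thus $h\cap F$ contains the line through any two of its points, and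 so it is an affine subspace. Its complement in $F$ is the union of two disjoint nonempty open sets, the intersections of $F$ with the sides of $h$. The complement of an affine subspace of codimension at least $2$ is connected, so the codimension is $1$.
\end{proof}

\begin{lemma}\label{lem:normals}
There are hyperplanes $h_1,\dots,h_k$ that cut $F$ and whose traces have linearly independent normal vectors.
\end{lemma}

\begin{proof}
Otherwise the normals of the traces of all hyperplanes that cut $F$ lie in a proper linear subspace, and some line $\ell\subseteq F$ is orthogonal to all of them. Then no hyperplane $h$ separates two points of $\ell$: such an $h$ would cut $F$ and meet $\ell$, so its trace would contain $\ell$, although the two points are not in $h$.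

On the other hand, distant points are always separated. Put $D=\dim X$, take $x,y\in\ell$ with $d(x,y)>2D+2\sqrt{D}$, choose cubes $C\ni x$ and $C'\ni y$, and choose vertices $a\in C$ and $b\in C'$. Cubes have diameter at most $\sqrt{D}$, so $d_1(a,b)\ge d(a,b)\ge d(x,y)-2\sqrt{D}>2D$. By (H3), more than $2D$ hyperplanes separate $a$ from $b$, and by Lemma~\ref{lem:types}(1) one of them misses both $C$ and $C'$. Since cubes are connected, $C$ lies on the side of $a$ and $C'$ on the side of $b$, so this hyperplane separates $x$ from $y$. This is a contradiction.
\end{proof}

The types of $h_1,\dots,h_k$ will be $v_1,\dots,v_k$. Each needs a non-adjacent partner that cuts $F$ in the same direction. This is the one place where the group action on $F$ is used: it provides a second hyperplane of the same type, and the partner is trapped between the two (Figure~\ref{fig:partner}).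

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\fill[gray!20] (-0.6,0.9) rectangle (6.6,1.7);
\node at (6.3,1.3) {$F$};
\draw[thick] (0.5,-0.6) -- (0.5,2) node[above] {$h$};
\draw[thick] (1.5,-0.6) -- (1.5,2) node[above] {$h''$};
\draw[thick] (5.5,-0.6) -- (5.5,2) node[above] {$h'=gh$};
\draw (0,0) -- (2,0);
\draw[dashed] (2,0) -- (5,0);
\draw (5,0) -- (6,0);
\foreach \x/\t in {0/av,1/a,2/au,5/b,6/bv} {\fill (\x,0) circle (1.5pt); \node[below] at (\x,-0.05) {$\t$};}
\end{tikzpicture}
\caption{The hyperplanes $h$ and $h'=gh$ have the same type $v$ and both meet the flat $F$. The first edge $\{a,au\}$ of a shortest edge path between them is dual to a hyperplane $h''$ whose type $u$ is not adjacent to $v$. It separates $h$ from $h'$, so it cuts $F$ parallel to $h\cap F$.}\label{fig:partner}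
\end{figure}

\begin{lemma}\label{lem:partner}
Suppose that $G\le W$ preserves $F$ and acts on it as a lattice of translations. Let $h$ be a hyperplane of type $v$ that cuts $F$. Then there is a hyperplane $h''$ that cuts $F$, whose trace is parallel to $h\cap F$, and whose type $u$ is distinct from $v$ and not adjacent to $v$.
\end{lemma}

\begin{proof}
The translation vectors of $G$ span the direction space of $F$, so some $g\in G$ translates by a vector not parallel to $h\cap F$. Put $h'=gh$. Its trace $g(h\cap F)$ is nonempty and differs from $h\cap F$, so $h'\ne h$; and $h'$ has type $v$.

Among all pairs $(a,b)$ in which $a$ is an endpoint of an edge dual to $h$ and $b$ is an endpoint of an edge dual to $h'$, choose one with $d_1(a,b)$ minimal. The dual edges have type $v$, so they are $\{a,av\}$ and $\{b,bv\}$. If $a=b$, these edges coincide and $h=h'$; so $a\neq b$. Let $\{a,au\}$ be the first edge of a shortest edge path from $a$ to $b$, so that $d_1(au,b)<d_1(a,b)$. If $u=v$, then $au$ is an endpoint of $\{a,av\}$. If $u$ is adjacent to $v$, then $au$ is an endpoint of $\{au,auv\}$, which is opposite to $\{a,av\}$ in the square $aW_{\{u,v\}}$ and hence dual to $h$. Both cases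 contradict minimality, so $u\neq v$ and $u$ is not adjacent to $v$.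

Let $h''$ be the hyperplane dual to $\{a,au\}$. Its type is $u$, so it is distinct from $h$ and $h'$, and disjoint from them by Lemma~\ref{lem:types}(2). By (H3), no further edge of the path is dual to $h''$, so by Lemma~\ref{lem:types}(1) the part of the path from $au$ to $b$ misses $h''$. Hence $b$ is on the side of $au$, and by (H1) $a$ is on the other side. The union of $h$ with the edge $\{a,av\}$ is connected, contains $a$, and misses $h''$, so $h$ lies on the side of $a$. For the same reason, with the edge $\{b,bv\}$, the hyperplane $h'$ lies on the side of $b$. Since $F$ meets $h$ and $h'$, the hyperplane $h''$ cuts $F$. By Lemma~\ref{lem:trace} its trace is an affine hyperplane of $F$, disjoint from $h\cap F$ and therefore parallel to it.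
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:flat}]
Let $G\le W$ with $G\cong\mathbb{Z}^k$; we may assume $k\ge1$. Take the flat $F$ from the Flat Torus Theorem, hyperplanes $h_1,\dots,h_k$ from Lemma~\ref{lem:normals}, and partners $h_1'',\dots,h_k''$ from Lemma~\ref{lem:partner}. Let $v_i$ and $u_i$ be the types of $h_i$ and $h_i''$. Then $u_i\neq v_i$ are non-adjacent. For $i\neq j$, a hyperplane in $\{h_i,h_i''\}$ and a hyperplane in $\{h_j,h_j''\}$ have traces with linearly independent normals. These traces are distinct and intersect, so the two hyperplanes are distinct and meet, and their types are adjacent by Lemma~\ref{lem:types}(2).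
\end{proof}

\section{Counting crossing pairs}\label{sec:count}

In $D_n$, a $k$-configuration is a family of $k$ crossing pairs of subsets of $[1,n]$ in which sets from different pairs are compatible. A crossing pair occupies at least three points. Placed side by side, $k$ pairs use $3k$ points. Nesting is cheaper, because a whole pair can serve as one of the three points of the next: the pairs $([1,2i],\{2i,2i+1\})$, $1\le i\le k$, from the proof of Proposition~\ref{prop:lower} use $2k+1$ points. The next lemma shows that one cannot do better, by running this observation backward and collapsing an innermost pair to a point.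

\begin{lemma}\label{lem:count}
Let $N$ be a nonempty finite set and let $(A_i,B_i)$, $1\le i\le k$, be pairs of subsets of $N$ such that $A_i$ and $B_i$ cross, and such that for $i\neq j$ each of $A_i,B_i$ is compatible with each of $A_j,B_j$. Then $|N|\ge 2k+1$.
\end{lemma}

\begin{proof}
We use induction on $k$. The case $k=0$ says that $N$ is nonempty. Let $k\ge1$, put $U_i=A_i\cup B_i$, and call the three nonempty, pairwise disjoint sets $A_i\setminus B_i$, $A_i\cap B_i$, $B_i\setminus A_i$ the \emph{parts} of $U_i$.

Let $C\in\{A_j,B_j\}$ with $j\neq i$. It is compatible with $A_i$ and with $B_i$, which gives nine cases: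
\[
\begin{array}{c|ccc}
 & C\cap B_i=\emptyset & C\subseteq B_i & C\supseteq B_i\\ \hline
C\cap A_i=\emptyset & C\cap U_i=\emptyset & C\subseteq B_i\setminus A_i & \text{impossible}\\
C\subseteq A_i & C\subseteq A_i\setminus B_i & C\subseteq A_i\cap B_i & \text{impossible}\\
C\supseteq A_i & \text{impossible} & \text{impossible} & C\supseteq U_i
\end{array}
\]
Indeed, if $C$ contains one of $A_i,B_i$ and is disjoint from the other, then $A_i\cap B_i=\emptyset$; if $C$ contains one and lies in the other, then $A_i,B_i$ are nested. So $C$ is disjoint from $U_i$, contains $U_i$, or lies in a single part of $U_i$.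

Choose $i$ with $|U_i|$ minimal. We claim that the third possibility does not occur. Suppose that, for some $j\ne i$, one set of the $j$th pair, say $A_j$, lies in a part $P$ of $U_i$. Then $B_j$ meets $A_j$, so it meets $P$ and is not disjoint from $U_i$. It does not contain $U_i$, since it does not contain $A_j$. So $B_j$ lies in a single part, which must be $P$. Then $U_j\subseteq P\subsetneq U_i$, contrary to the choice of $i$.

Thus every $A_j,B_j$ with $j\neq i$ contains $U_i$ or is disjoint from it. Let $N'$ be obtained from $N$ by collapsing $U_i$ to one point. Taking images is a bijection from the subsets of $N$ that contain $U_i$ or are disjoint from it onto the subsets of $N'$, and it preserves intersections, differences and emptiness. So the images of the other $k-1$ pairs satisfy the hypotheses in $N'$, and $|N'|\ge2(k-1)+1$ by induction. Since $|U_i|\ge3$, we have $|N|=|N'|+|U_i|-1\ge|N'|+2\ge2k+1$.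
\end{proof}

Compatibility between different pairs cannot be dropped: the pair $(12,23)$ repeated $k$ times lives on three points.

\begin{proof}[Proof of Theorem~\ref{thm:rank}]
Put $k_0=\lfloor(n-1)/2\rfloor$. Proposition~\ref{prop:lower} gives a subgroup $\mathbb{Z}^{k_0}$ of $PJ_n\le J_n$; for $k_0=0$ there is nothing to prove.

Conversely, let $G\le J_n$ with $G\cong\mathbb{Z}^k$. Then $G\cap PJ_n$ has finite index in $G$, so it is again isomorphic to $\mathbb{Z}^k$, and by Proposition~\ref{prop:inj} so is its image in $D_n$. Proposition~\ref{prop:flat} gives generators $\tau_{A_i},\tau_{B_i}$, $1\le i\le k$, that form a $k$-configuration. By the definition of $D_n$, the sets $A_i,B_i\subseteq[1,n]$ satisfy the hypotheses of Lemma~\ref{lem:count}. Hence $n\ge2k+1$, that is, $k\le k_0$. A free abelian subgroup of infinite rank would contain $\mathbb{Z}^{k_0+1}$, so none exists. The maximal rank is therefore $k_0$ for both groups.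

For $n\ge5$ we have $k_0\ge2$, so $PJ_n$ and $J_n$ contain $\mathbb{Z}^2$ and are not hyperbolic, by (F2). For $n\le4$ the group $J_n$ is hyperbolic by the known results recalled in Section~\ref{sec:intro}, and so is its finite-index subgroup $PJ_n$, by (F1).
\end{proof}

\begin{thebibliography}{9}

\bibitem{BH}
Bridson and Haefliger, \emph{Metric Spaces of Non-Positive Curvature}.

\bibitem{Davis}
Davis, \emph{The Geometry and Topology of Coxeter Groups}.

\bibitem{HI}
Takatoshi Hama and Kazuhiro Ichihara, \emph{Pure cactus groups and configuration spaces of points on the circle}, arXiv:2505.06813 (2025).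

\end{thebibliography}
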